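\title{Magidor filters over singular cardinals below $\Theta$}

\begin{abstract}
A filter over a cardinal $\lambda$, all of whose members have size $\lambda$, is a Magidor filter if every coloring, with $\lambda$ colors, of the bounded subsets of $\lambda$ of order type $\omega$ omits a color on some member of the filter. We show that $\mathsf{ZF}+\mathsf{AD}+\mathsf{DC}$ proves that the singular cardinals carrying a Magidor filter are unbounded in $\Theta$ and that $\aleph_{\varepsilon_0}$ is one of them. Hence the existence of such a cardinal below $\Theta$ under $\mathsf{AD}$ is consistent relative to $\mathsf{ZF}+\mathsf{AD}$. The filter is assembled from club filters on an $\omega$-sequence of partition cardinals, and this part of the argument needs only a weak form of countable choice. We also show that a singular Magidor cardinal below $\Theta$ has cofinality $\omega$, and that the number of colors and the degree of completeness obtained in the construction are optimal.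
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The question}

The base theory is $\mathsf{ZF}$; further hypotheses are stated where they are used. A \emph{cardinal} is an ordinal that is not in bijection with a smaller ordinal, and $c''X$ denotes the image of $X$ under $c$. For a cardinal $\lambda$ and $A\subseteq\lambda$, let $[A]^{\omega\text{-bd}}$ be the set of all subsets of $A$ that have order type $\omega$ and are bounded in $\lambda$. The requirement is on the order type and not only on the size; this order-type convention is kept throughout.

\begin{definition}\label{def:magidor}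
Let $\nu\le\lambda$ be cardinals. We write $\lambda\to[\lambda]^{\omega\text{-bd}}_\nu$ if for every $c:[\lambda]^{\omega\text{-bd}}\to\nu$ there is $A\subseteq\lambda$ of size $\lambda$ with $c''[A]^{\omega\text{-bd}}\ne\nu$. The cardinal $\lambda$ is \emph{Magidor} if $\lambda\to[\lambda]^{\omega\text{-bd}}_\lambda$. A \emph{Magidor filter} over $\lambda$ is a proper filter $F$ over $\lambda$, all of whose members have size $\lambda$, such that for every $c:[\lambda]^{\omega\text{-bd}}\to\lambda$ there is $A\in F$ with $c''[A]^{\omega\text{-bd}}\neq\lambda$.
\end{definition}

A coloring $c:[\lambda]^{\omega\text{-bd}}\to\lambda$ is an operation that takes $\omega$ ordinals and returns one ordinal, and $\lambda$ fails to be Magidor exactly when a single such operation recovers all of $\lambda$ from every subset of full size. A cardinal that carries a Magidor filter is Magidor. The filter asks for more: the sets on which colors are omitted must come from one family, fixed in advance and closed under finite intersections, so that every coloring omits a color ``almost everywhere''.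

The axiom of determinacy $\mathsf{AD}$ states that for every $X\subseteq\omega^\omega$ one of the two players has a winning strategy in the game in which they alternately play natural numbers and the first player wins if and only if the resulting sequence lies in $X$. The ordinal $\Theta$ is the least nonzero ordinal onto which $\mathbb R$ cannot be mapped; every nonzero ordinal below $\Theta$ is thus a surjective image of $\mathbb R$. We identify $\mathbb R$ with $\omega^\omega$. The following question comes from Ben-Neria and Garti \cite{BG}.

\begin{quote}
\emph{Is it consistent, relative to suitable hypotheses, that $\mathsf{ZF}+\mathsf{AD}$ holds and some singular cardinal $\lambda<\Theta$ carries a Magidor filter?}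
\end{quote}

\subsection{First tests}

The simplest colorings look only at the least point of their argument. They already force a Magidor filter to behave somewhat like an ultrafilter.

\begin{lemma}\label{lem:min}
Let $F$ be a Magidor filter over an uncountable cardinal $\lambda$ and let $h:\lambda\to\lambda$. Then some member of $F$ is disjoint from some fiber $h^{-1}(\xi)$, $\xi<\lambda$.
\end{lemma}

\begin{proof}
Let $c(x)=h(\min x)$, and take $A\in F$ and $\xi<\lambda$ with $\xi\notin c''[A]^{\omega\text{-bd}}$. Let $\alpha\in A$. The tail $A\setminus\alpha$ has order type $\lambda>\omega$, so the set $x$ of its first $\omega$ elements is bounded by its next element. Thus $x\in[A]^{\omega\text{-bd}}$ and $h(\alpha)=c(x)\neq\xi$.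
\end{proof}

For example, the filter of sets whose complement has size less than $\lambda$ is not Magidor: take $h$ with all fibers of size $\lambda$. One is led to look for measures. Over a regular cardinal with a suitable partition property the club filter restricted to cofinality $\omega$ is a measure and a Magidor filter (Remark~\ref{rem:regular}).

A singular cardinal offers a coloring more to look at. Cut $\lambda$ into $\operatorname{cf}(\lambda)<\lambda$ intervals, which we call blocks. A set $x$ of order type $\omega$ leaves a \emph{pattern}: the list of the numbers of points that it has in the blocks that it meets. A set of size $\lambda$ is spread over many blocks, so shrinking to such a set does not restrict the patterns. If $x$ may meet infinitely many blocks, its pattern is an arbitrary real, and below $\Theta$ a real can name any element of $\lambda$. This suggests a negative answer, and the suggestion is correct when $\operatorname{cf}(\lambda)>\omega$. When $\operatorname{cf}(\lambda)=\omega$, a bounded set meets only finitely many blocks, so there are only countably many patterns against $\lambda$ colors. If the pattern is the \emph{only} information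 that survives on a large set, the answer is positive. We show that this happens when the blocks end at partition cardinals.

\subsection{Results}

The answer to the question is yes, and no hypothesis beyond the consistency of $\mathsf{ZF}+\mathsf{AD}$ is needed. The principle $\mathsf{DC}$ and the projective ordinals $\boldsymbol\delta^1_n$ are recalled in Section~\ref{sec:AD}.

\begin{theorem}\label{thm:main}
Assume $\mathsf{ZF}+\mathsf{AD}+\mathsf{DC}$. For every $\nu<\Theta$ there is a singular cardinal $\lambda$ with $\nu<\lambda<\Theta$ that carries a Magidor filter. The cardinal $\sup_n\boldsymbol\delta^1_n=\aleph_{\varepsilon_0}$ is also a singular cardinal below $\Theta$ that carries a Magidor filter. Consequently, if $\mathsf{ZF}+\mathsf{AD}$ is consistent, then so is $\mathsf{ZF}+\mathsf{AD}+{}$``some singular $\lambda<\Theta$ carries a Magidor filter''.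
\end{theorem}

Determinacy enters only as a source of partition cardinals. The combinatorial core is a theorem of $\mathsf{ZF}$, for which we fix notation. For a set $X$ of ordinals, $[X]^\varepsilon$ is the set of strictly increasing functions $\varepsilon\to X$, identified with the subsets of $X$ of order type $\varepsilon$. The relation $\kappa\to(\kappa)^\theta_2$ means that for every $P:[\kappa]^\theta\to2$ there is $H\in[\kappa]^\kappa$ such that $P$ is constant on $[H]^\theta$; such an $H$ is \emph{homogeneous}. An uncountable cardinal $\kappa$ with $\kappa\to(\kappa)^\kappa_2$ is a \emph{strong partition cardinal}. A filter is \emph{$\nu$-complete} if it is closed under intersections of sequences of length less than $\nu$. The principle $\mathsf{AC}_\omega(\mathcal P(\lambda))$ states that every countable family of nonempty subsets of $\mathcal P(\lambda)$ has a choice function. Put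
\[
\theta^*=\omega\cdot(\omega+\omega).
\]
For a regular uncountable $\kappa$ let $S^\kappa$ be the set of limit ordinals $\alpha<\kappa$ with $\operatorname{cf}(\alpha)=\omega$, and let
\[
U_\kappa=\{X\subseteq\kappa:\ C\cap S^\kappa\subseteq X\text{ for some club }C\subseteq\kappa\}.
\]

\begin{theorem}\label{thm:ZF}
Let $\langle\kappa_n:n<\omega\rangle$ be a strictly increasing sequence of uncountable cardinals with $\kappa_n\to(\kappa_n)^{\theta^*}_2$ for all $n$. Let $\lambda=\sup_n\kappa_n$ and assume $\mathsf{AC}_\omega(\mathcal P(\lambda))$. Put
\[
F_N=\{A\subseteq\lambda:\ A\cap\kappa_n\in U_{\kappa_n}\text{ for all }n\ge N\}.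
\]
Then for every $N<\omega$:
\begin{enumerate}
\item[(1)] $F_N$ is a proper $\kappa_N$-complete filter, all of whose members have size $\lambda$.
\item[(2)] For every $\mu<\kappa_N$ and $c:[\lambda]^{\omega\text{-bd}}\to\mu$ there is $A\in F_N$ such that $c''[A]^{\omega\text{-bd}}$ is countable.
\item[(3)] If $N\ge1$, then for every $c:[\lambda]^{\omega\text{-bd}}\to\lambda$ there is $A\in F_N$ with $|\lambda\setminus c''[A]^{\omega\text{-bd}}|=\lambda$. In particular, $F_N$ is a Magidor filter over the singular cardinal $\lambda$.
\end{enumerate}
\end{theorem}

(The $\kappa_n$ are regular by Lemma~\ref{lem:regular}, so $U_{\kappa_n}$ is defined.) The next theorem marks the limits of any such construction.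

\begin{theorem}\label{thm:limits}
Let $\lambda$ be a singular cardinal.
\begin{enumerate}
\item[(1)] If $\lambda<\Theta$ and $\operatorname{cf}(\lambda)>\omega$, then $\lambda$ is not Magidor, and so it carries no Magidor filter. Thus a singular Magidor cardinal below $\Theta$ has cofinality $\omega$.
\item[(2)] If $\operatorname{cf}(\lambda)=\omega$, there is $c:[\lambda]^{\omega\text{-bd}}\to\omega$ with $c''[A]^{\omega\text{-bd}}=\omega$ for all $A\in[\lambda]^\lambda$.
\item[(3)] No $\lambda$-complete filter over $\lambda$ is Magidor.
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:sharp}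
Let $\lambda$ be as in Theorem~\ref{thm:ZF}.
\begin{enumerate}
\item[(1)] In Theorem~\ref{thm:ZF}(2), ``countable'' cannot be replaced by ``finite''.
\item[(2)] For a cardinal $\nu$ with $2\le\nu\le\lambda$, the relation $\lambda\to[\lambda]^{\omega\text{-bd}}_\nu$ holds if and only if $\nu\ge\omega_1$.
\item[(3)] $\lambda$ carries a $\nu$-complete Magidor filter for every $\nu<\lambda$, and no $\lambda$-complete one.
\end{enumerate}
\end{corollary}

We do not determine which singular cardinals $\lambda<\Theta$ of cofinality $\omega$ carry Magidor filters.

We prove Theorem~\ref{thm:limits} first, in Section~\ref{sec:patterns}, because it shows what a positive result has to avoid. Section~\ref{sec:one} studies a single partition cardinal, Section~\ref{sec:glue} combines $\omega$ of them to prove Theorem~\ref{thm:ZF} and Corollary~\ref{cor:sharp}, and Section~\ref{sec:AD} derives Theorem~\ref{thm:main}.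

\section{Ordinals and clubs without choice}\label{sec:prelim}

The following textbook facts are theorems of $\mathsf{ZF}$.

\emph{Sizes.} A supremum of cardinals is a cardinal. For an infinite cardinal $\kappa$ there is a bijection between $\kappa\times\kappa$ and $\kappa$. Hence every finite power of $\kappa$ has size $\kappa$; the union of two sets of ordinals of size less than $\kappa$ has size less than $\kappa$; and for $1\le\nu\le\kappa$ there is a map $\kappa\to\nu$ all of whose fibers have size $\kappa$ (project from $\kappa\times\nu$). A set $H\subseteq\kappa$ of size $\kappa$ has order type $\kappa$, and so does each tail $H\setminus\alpha$, $\alpha<\kappa$, because $|H\cap\alpha|<\kappa$. So $[\kappa]^\kappa$ is the set of subsets of $\kappa$ of size $\kappa$.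

\emph{Cofinality.} For a limit ordinal $\lambda$, $\operatorname{cf}(\lambda)$ is the least order type of an unbounded subset of $\lambda$. An infinite cardinal $\lambda$ is \emph{regular} if $\operatorname{cf}(\lambda)=\lambda$ and \emph{singular} otherwise; $\operatorname{cf}(\lambda)$ is a regular cardinal, and there is a strictly increasing, continuous sequence $\langle\lambda_i:i<\operatorname{cf}(\lambda)\rangle$ cofinal in $\lambda$ with $\lambda_0=0$. If $\kappa$ is regular, every sequence of fewer than $\kappa$ ordinals below $\kappa$ is bounded in $\kappa$.

\emph{Clubs.} Let $\kappa$ be regular and uncountable. A set $C\subseteq\kappa$ is \emph{club} if it is unbounded and contains its limit points below $\kappa$. Tails of clubs are club, and the set of limit points below $\kappa$ of an unbounded set is club. We use two further facts.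
\begin{itemize}
\item If $C$ is club, then $C\cap S^\kappa$ is unbounded in $\kappa$, hence of size $\kappa$: the supremum of the first $\omega$ elements of $C$ above a given ordinal lies in $C\cap S^\kappa$.
\item If $\langle C_n:n<\omega\rangle$ is a sequence of clubs, then $\bigcap_nC_n$ is club. It is closed, and given $\beta_0<\kappa$, the recursion $\beta_{k+1}=\sup_n\min(C_n\setminus(\beta_k+1))$ produces an increasing sequence whose supremum is a limit point of every $C_n$.
\end{itemize}
In the second fact the sequence of clubs must be \emph{given}. Knowing that a suitable club exists for each $n$ is not the same as having a sequence of them, and this is where choice principles will matter.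

Full choice is not available in our setting: it refutes $\kappa\to(\kappa)^\omega_2$. Indeed, choose a representative $x^*$ in each class of $[\kappa]^\omega$ modulo finite symmetric difference, and color $x$ by the parity of $|x\mathbin{\triangle}x^*|$; then $x$ and $x\setminus\{\min x\}$ always have different colors.

\section{Block patterns: proof of Theorem~\ref{thm:limits}}\label{sec:patterns}

Let $\lambda$ be singular, so uncountable, let $\mu=\operatorname{cf}(\lambda)$, and fix a strictly increasing, continuous, cofinal sequence $\langle\lambda_i:i<\mu\rangle$ with $\lambda_0=0$. The \emph{blocks} $B_i=[\lambda_i,\lambda_{i+1})$ partition $\lambda$. Let $b(\alpha)$ be the $i$ with $\alpha\in B_i$; the map $b:\lambda\to\mu$ is weakly increasing. The next lemma says that a set of full size leaves room for every pattern.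

\begin{lemma}\label{lem:blocks}
If $A\in[\lambda]^\lambda$, then $J_A=\{i<\mu: A\cap B_i\text{ is infinite}\}$ is unbounded in $\mu$.
\end{lemma}

\begin{proof}
Suppose that $A\cap B_i$ is finite for all $i\ge i^*$, where $i^*<\mu$. The map $\alpha\mapsto(b(\alpha),|A\cap B_{b(\alpha)}\cap\alpha|)$ injects $A\setminus\lambda_{i^*}$ into $\mu\times\omega$, so $|A\setminus\lambda_{i^*}|\le\mu<\lambda$. Also $|A\cap\lambda_{i^*}|<\lambda$. Hence $|A|<\lambda$, a contradiction.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:limits}(1)]
Let $\mu>\omega$ and $\lambda<\Theta$, and fix a surjection $\sigma:\omega^\omega\to\lambda$. We read a real $r(x)$ off each $x\in[\lambda]^{\omega\text{-bd}}$. Suppose first that $b''x$ is infinite. Since $b$ is weakly increasing and $x$ has order type $\omega$, the set $b''x$ has order type $\omega$, say $b''x=\{i_0<i_1<\cdots\}$, and each $x\cap B_{i_k}$ is finite and nonempty. Put $r(x)(k)=|x\cap B_{i_k}|-1$. If $b''x$ is finite, let $r(x)$ be the constant sequence $0$. Let $c=\sigma\circ r$.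

Let $A\in[\lambda]^\lambda$ and $\rho\in\omega^\omega$. By Lemma~\ref{lem:blocks} the set $J_A$ is infinite; let $i_0<i_1<\cdots$ be its first $\omega$ elements, and let $x$ be the union over $k$ of the first $\rho(k)+1$ elements of $A\cap B_{i_k}$. Then $x$ has order type $\omega$ and $r(x)=\rho$. Since $\mu$ is regular and uncountable, $i^*=\sup_ki_k<\mu$, so $x\subseteq\lambda_{i^*}$ is bounded in $\lambda$. Thus $r''[A]^{\omega\text{-bd}}=\omega^\omega$ and $c''[A]^{\omega\text{-bd}}=\lambda$ for every $A\in[\lambda]^\lambda$.
\end{proof}

\begin{remark}\label{rem:bounded}
The hypothesis $\mu>\omega$ was used only to see that $x$ is bounded. If Definition~\ref{def:magidor} allowed all subsets of order type $\omega$, the same coloring would work for $\mu=\omega$, and no singular cardinal below $\Theta$ would have the property. The word ``bounded'' is what leaves the case of cofinality $\omega$ undecided by this argument.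
\end{remark}

In cofinality $\omega$ a bounded set cannot display a real, but it can still display a natural number.

\begin{proof}[Proof of Theorem~\ref{thm:limits}(2)]
Let $\mu=\omega$. For $x\in[\lambda]^{\omega\text{-bd}}$ let $m(x)$ be the least $m$ such that $x\cap\lambda_{m+1}$ is infinite; it exists because $x$ is bounded. Let $c(x)=|x\cap\lambda_{m(x)}|$, which is finite by the minimality of $m(x)$ (and since $\lambda_0=0$). Given $A\in[\lambda]^\lambda$ and $j<\omega$, take $i<i'$ in $J_A$, and let $x$ consist of the first $j$ elements of $A\cap B_i$ and the first $\omega$ elements of $A\cap B_{i'}$. Then $x$ has order type $\omega$ and $x\subseteq\lambda_{i'+1}$. Moreover $|x\cap\lambda_{i'}|=j$ and $x\cap\lambda_{i'+1}$ is infinite, so $m(x)=i'$ and $c(x)=j$.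
\end{proof}

The third obstruction is that over a singular cardinal full completeness makes a filter principal.

\begin{proof}[Proof of Theorem~\ref{thm:limits}(3)]
Let $F$ be a $\lambda$-complete proper filter over $\lambda$ whose members have size $\lambda$. For a sequence $\langle X_\alpha:\alpha<\lambda\rangle$ in $F$ we have $\bigcap_{\alpha<\lambda}X_\alpha=\bigcap_{i<\mu}\bigcap_{\alpha<\lambda_i}X_\alpha$, and both $\mu$ and the $\lambda_i$ are less than $\lambda$; so $F$ is closed under intersections of $\lambda$-sequences. Let $B=\{\alpha<\lambda:\lambda\setminus\{\alpha\}\in F\}$ and $A_0=\lambda\setminus B$. Then $A_0$ is the intersection of the sets $X_\alpha$, where $X_\alpha=\lambda\setminus\{\alpha\}$ for $\alpha\in B$ and $X_\alpha=\lambda$ otherwise. So $A_0\in F$, and $A_0$ has order type $\lambda$. Every $A\in F$ contains $A_0$: if $\alpha\notin A$, then $A\subseteq\lambda\setminus\{\alpha\}$, so $\alpha\in B$.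

Let $h(\alpha)=\operatorname{otp}(A_0\cap\alpha)\le\alpha$. For $\xi<\lambda$ the element of $A_0$ with index $\xi$ lies in $h^{-1}(\xi)$ and in every member of $F$. So no member of $F$ is disjoint from a fiber of $h$, and $F$ is not Magidor by Lemma~\ref{lem:min}.
\end{proof}

Thus the best one can hope for at a singular $\lambda<\Theta$ is cofinality $\omega$, countably many colors on a large set, and completeness below $\lambda$. The rest of the paper attains this.

\section{One partition cardinal}\label{sec:one}

We first record that the partition hypothesis gives regularity and passes to smaller exponents.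

\begin{lemma}\label{lem:regular}
Let $\kappa$ be an uncountable cardinal with $\kappa\to(\kappa)^\theta_2$, where $\theta^*\le\theta\le\kappa$. Then $\kappa$ is regular, and $\kappa\to(\kappa)^{\theta'}_2$ for all $\theta'\le\theta^*$.
\end{lemma}

\begin{proof}
Suppose that $\langle\gamma_i:i<\mu\rangle$ is strictly increasing, continuous and cofinal in $\kappa$, with $\gamma_0=0$ and $\mu<\kappa$. Color $g\in[\kappa]^\theta$ according to whether $g(0)$ and $g(1)$ lie in the same interval $[\gamma_i,\gamma_{i+1})$, and let $H\in[\kappa]^\kappa$ be homogeneous. Any two elements of $H$ are the first two values of a member of $[H]^\theta$, because tails of $H$ have order type $\kappa\ge\theta$. So either $H$ lies in one interval, or $H$ meets each interval in at most one point. In the first case $H$ is bounded, in the second $|H|\le|\mu|$, and in both $|H|<\kappa$. This contradiction shows that $\kappa$ is regular.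

Let $\theta'\le\theta^*$ and $P:[\kappa]^{\theta'}\to2$. Let $H$ be homogeneous for $g\mapsto P(g\upharpoonright\theta')$ on $[\kappa]^\theta$. Each $f\in[H]^{\theta'}$ is bounded in $\kappa$, since $\theta'$ is countable and $\kappa$ is regular and uncountable. So $f$ can be continued by elements of a tail of $H$ to some $g\in[H]^\theta$ with $g\upharpoonright\theta'=f$, and $P(f)$ is the homogeneous color.
\end{proof}

\emph{For the rest of this section $\kappa$ is an uncountable cardinal with $\kappa\to(\kappa)^{\theta^*}_2$, the principle $\mathsf{AC}_\omega(\mathcal P(\kappa))$ holds, and $S=S^\kappa$.}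

\subsection{From homogeneous sets to clubs}

The partition relation provides homogeneous sets of size $\kappa$, but two such sets may be disjoint, so they do not generate a filter. Clubs do intersect, and an unbounded set $H$ determines a club, its set of limit points. The limit points need not belong to $H$. The remedy is to regard a limit point of cofinality $\omega$ as the supremum of an $\omega$-sequence from $H$ and to apply the partition relation to these sequences. This is why $S$ appears and why the exponent is multiplied by $\omega$.

Call $f\in[S]^\varepsilon$ \emph{discontinuous} if $\sup_{\eta<\xi}f(\eta)<f(\xi)$ for all $0<\xi<\varepsilon$. The inequality is automatic for successor $\xi$; in particular, every member of $[S]^\varepsilon$ is discontinuous if $\varepsilon\le\omega$.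

\begin{lemma}\label{lem:club}
Let $1\le\varepsilon\le\omega+\omega$ and let $P$ map the discontinuous members of $[S]^\varepsilon$ to $2$. There is a club $C\subseteq\kappa$ such that $P$ is constant on the discontinuous members of $[C\cap S]^\varepsilon$.
\end{lemma}

\begin{proof}
For $g\in[\kappa]^{\omega\cdot\varepsilon}$ and $\xi<\varepsilon$ let $\hat g(\xi)=\sup_ng(\omega\xi+n)$. This is below $\kappa$ since $\operatorname{cf}(\kappa)>\omega$, and it is the supremum of a strictly increasing $\omega$-sequence, so $\hat g(\xi)\in S$. Since $g(\omega\xi)$ exceeds all earlier values of $g$, we have $\hat g(\xi)>g(\omega\xi)\ge\sup_{\eta<\xi}\hat g(\eta)$. So $\hat g$ is a discontinuous member of $[S]^\varepsilon$. As $\omega\cdot\varepsilon\le\theta^*$, Lemma~\ref{lem:regular} gives $H\in[\kappa]^\kappa$ homogeneous for $g\mapsto P(\hat g)$. Let $C$ be the club of limit points of $H$ below $\kappa$.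

Let $f\in[C\cap S]^\varepsilon$ be discontinuous. We find $g\in[H]^{\omega\cdot\varepsilon}$ with $\hat g=f$; then $P(f)$ is the homogeneous color. For $\xi<\varepsilon$ put $\sigma_\xi=\sup_{\eta<\xi}f(\eta)$, so that $\sigma_\xi<f(\xi)$, and let $W_\xi$ be the set of subsets of $H\cap(\sigma_\xi,f(\xi))$ of order type $\omega$ with supremum $f(\xi)$. Each $W_\xi$ is nonempty: if $\langle\beta_n\rangle$ is cofinal in $f(\xi)$, then since $f(\xi)$ is a limit point of $H$ we may let $a_n$ be the least element of $H$ above $\sigma_\xi$, $\beta_n$ and the earlier $a_k$, and all $a_n$ stay below $f(\xi)$. By $\mathsf{AC}_\omega(\mathcal P(\kappa))$ choose $w_\xi\in W_\xi$ for the countably many $\xi<\varepsilon$. For $\eta<\xi$ the elements of $w_\eta$ are below $f(\eta)\le\sigma_\xi$, hence below those of $w_\xi$. So $g=\bigcup_\xi w_\xi$ has order type $\omega\cdot\varepsilon$, its $\xi$-th group of $\omega$ elements is $w_\xi$, and $\hat g=f$.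
\end{proof}

\begin{remark}\label{rem:hyp}
Both restrictions in Lemma~\ref{lem:club} are needed. For $\varepsilon=\omega+1$, the coloring ``$f(\omega)=\sup_nf(n)$?'' is constant on no $[C\cap S]^{\omega+1}$: the supremum of the first $\omega$ elements of $C\cap S$ lies in $C\cap S$, and $f(\omega)$ may be taken equal to it or larger. If $\omega_1$ is regular and $\omega_1<\kappa$, the coloring ``$\operatorname{cf}(\alpha)=\omega$?'' is constant on no club $C$, since $C$ contains the supremum of its first $\omega$ elements and the supremum of its first $\omega_1$ elements.
\end{remark}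

\subsection{Many colorings at once}

In Section~\ref{sec:glue} we need one club that is homogeneous for a whole family of colorings, indexed by a set $Z$ of parameters with $|Z|<\kappa$, each with $\mu<\kappa$ colors. Treating the colorings one at a time would require choosing $|Z|$ clubs, which countable choice does not allow. Instead we regard the family as one coloring with values in ${}^Z\mu$, the set of functions from $Z$ to $\mu$. This set of colors may be large and need not be well-orderable, while Lemma~\ref{lem:club} handles two colors. But ${}^Z\mu$ is linearly ordered, and comparing the colors of two arguments is a question with three answers. Comparing two $\omega$-sequences is the reason for the exponent $\omega+\omega$ in Lemma~\ref{lem:club}, and so for $\theta^*$.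

For $p\neq q$ in ${}^\zeta\mu$ put $p<_{\mathrm{lex}}q$ if $p(\gamma)<q(\gamma)$ at the least $\gamma$ with $p(\gamma)\ne q(\gamma)$. This is a linear order, and it has no long monotone sequences.

\begin{lemma}\label{lem:lex}
Let $\zeta,\mu<\kappa$. Every weakly increasing or weakly decreasing sequence $\langle p_\xi:\xi<\kappa\rangle$ in $({}^\zeta\mu,<_{\mathrm{lex}})$ is eventually constant.
\end{lemma}

\begin{proof}
We show by induction on $\gamma\le\zeta$ that $p_\xi\upharpoonright\gamma$ is constant from some $\eta<\kappa$ on. Let $\eta_\gamma$ be the least such $\eta$, so that no choice is involved. For $\gamma=0$ we have $\eta_0=0$. For limit $\gamma$, the ordinal $\sup_{\delta<\gamma}\eta_\delta$ is below $\kappa$ by regularity and works. Consider $\gamma+1$. For $\xi\geq\eta_\gamma$ the functions $p_\xi$ agree below $\gamma$, so the sequence of ordinals $p_\xi(\gamma)$, $\eta_\gamma\le\xi<\kappa$, is weakly monotone. Hence for each $\delta<\mu$ the set $I_\delta=\{\xi\ge\eta_\gamma:p_\xi(\gamma)=\delta\}$ is an interval. The $\mu<\kappa$ sets $I_\delta$ cover a tail of $\kappa$, so by regularity one of them is unbounded, and an unbounded interval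 is a tail.
\end{proof}

\begin{lemma}\label{lem:uniform}
Let $1\le\varepsilon\le\omega$, let $Z$ be a well-orderable set with $|Z|<\kappa$, let $\beta,\mu<\kappa$ with $\mu\geq1$, and let $P:[S\setminus\beta]^\varepsilon\to{}^Z\mu$. There are a club $C\subseteq\kappa\setminus\beta$ and $e\in{}^Z\mu$ such that $P(y)=e$ for all $y\in[C\cap S]^\varepsilon$.
\end{lemma}

\begin{proof}
Extend $P$ to $[S]^\varepsilon$ by the constant function $0$; a club that works for the extension can be cut down to its part above $\beta$. So let $\beta=0$. We may also assume that $Z$ is an ordinal $\zeta<\kappa$.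

For $y,z\in[S]^\varepsilon$ write $y\ll z$ if $\sup y<\min z$. The discontinuous members of $[S]^{\varepsilon+\varepsilon}$ are exactly the concatenations $y^\frown z$ with $y\ll z$: for finite $\varepsilon$ the condition says that $y^\frown z$ is increasing, and for $\varepsilon=\omega$ it is discontinuity at $\omega$, the only limit ordinal below $\omega+\omega$. Apply Lemma~\ref{lem:club} to the colorings ``$P(y)=P(z)$?'' and ``$P(y)<_{\mathrm{lex}}P(z)$?'' of $y^\frown z$, and let $C$ be the intersection of the two clubs. If the first answer on $C\cap S$ is always yes, the relation between $P(y)$ and $P(z)$ is always $=$; if the second is always yes, it is always $<_{\mathrm{lex}}$; if both are always no, it is always $>_{\mathrm{lex}}$. So one and the same relation holds between $P(y)$ and $P(z)$ for all $y\ll z$ in $[C\cap S]^\varepsilon$.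

Define $y_\xi$ for $\xi<\kappa$ recursively as the set of the first $\varepsilon$ elements of $C\cap S$ above $\sup\bigcup_{\eta<\xi}y_\eta$, an ordinal that is below $\kappa$ by regularity. Then $y_\eta\ll y_\xi$ for $\eta<\xi$. If the relation were $<_{\mathrm{lex}}$ or $>_{\mathrm{lex}}$, the sequence $\langle P(y_\xi):\xi<\kappa\rangle$ would be strictly monotone, against Lemma~\ref{lem:lex}. So $P(y)=P(z)$ whenever $y\ll z$ in $[C\cap S]^\varepsilon$. Given arbitrary $y,y'\in[C\cap S]^\varepsilon$, both are bounded in $\kappa$, so there is $z\in[C\cap S]^\varepsilon$ with $y\ll z$ and $y'\ll z$, and $P(y)=P(z)=P(y')$.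
\end{proof}

The bounds on $\mu$ and $Z$ cannot be dropped. For $\varepsilon=1$, the coloring $P(\alpha)=\alpha$ with $\kappa$ colors is injective, and so is the coloring with values in ${}^\kappa2$ that sends $\alpha$ to the characteristic function of $\alpha$. When $Z$ is a singleton we identify ${}^Z\mu$ with $\mu$.

\begin{lemma}\label{lem:complete}
$U_\kappa$ is a proper $\kappa$-complete filter whose members have size $\kappa$.
\end{lemma}

\begin{proof}
By the facts on clubs in Section~\ref{sec:prelim}, $U_\kappa$ is a filter whose members have size $\kappa$. Let $X_\xi\in U_\kappa$ for $\xi<\nu<\kappa$. We cannot choose a club for each $\xi$, so we use a coloring. For $\alpha\in S$ let $P(\alpha)$ be the least $\xi<\nu$ with $\alpha\notin X_\xi$, and let $P(\alpha)=\nu$ if there is none. Lemma~\ref{lem:uniform}, with $\varepsilon=1$, $|Z|=1$ and $\mu=\nu+1$, gives a club $C$ such that $P$ is constant on $C\cap S$. If the value were some $\xi<\nu$, then $C\cap S\cap X_\xi=\emptyset$; but $X_\xi\supseteq D\cap S$ for a club $D$, and $C\cap D\cap S\neq\emptyset$. So the value is $\nu$, which means $C\cap S\subseteq\bigcap_{\xi<\nu}X_\xi$.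
\end{proof}

\begin{remark}\label{rem:regular}
Lemma~\ref{lem:club} with $\varepsilon=1$, applied to ``$\alpha\in X$?'', shows that $U_\kappa$ is an ultrafilter. It is also a Magidor filter over the regular cardinal $\kappa$: given $c:[\kappa]^\omega\to\kappa$ and a surjection $h:\kappa\to2$, Lemma~\ref{lem:uniform} with $\varepsilon=\omega$ makes $h\circ c$ constant on some $[C\cap S]^\omega$, so $c$ omits a color there. The reduction of the number of colors by $h$ will reappear in the proof of Theorem~\ref{thm:ZF}(3).
\end{remark}

\section{Combining $\omega$ partition cardinals}\label{sec:glue}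

Let $\langle\kappa_n:n<\omega\rangle$ and $\lambda$ be as in Theorem~\ref{thm:ZF}. Each $\kappa_n$ is regular by Lemma~\ref{lem:regular}. The ordinal $\lambda$ is a supremum of cardinals, so it is an uncountable cardinal of cofinality $\omega$, hence singular. Since $\mathcal P(\kappa_n)\subseteq\mathcal P(\lambda)$, the principle $\mathsf{AC}_\omega(\mathcal P(\kappa_n))$ holds, and Section~\ref{sec:one} applies to each $\kappa_n$. Put $\kappa_{-1}=0$ and
\[
S_n=S^{\kappa_n}\cap(\kappa_{n-1},\kappa_n).
\]
The sets $S_n$ are pairwise disjoint and play the role of the blocks.

\subsection{Types}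

Fix $N<\omega$, and let $x\subseteq\bigcup_{n\ge N}S_n$ be bounded in $\lambda$ and of order type $\omega$. Since $x$ is bounded, there is a least $m\geq N$ such that $x\cap\kappa_m$ is infinite. An infinite initial segment of a set of order type $\omega$ is the whole set, so $x\subseteq\kappa_m$. By the minimality of $m$, the numbers $k_i=|x\cap S_i|$ are finite for $N\le i<m$, and therefore $x\cap S_m$ has order type $\omega$. We call
\[
t=(m;k_N,\dots,k_{m-1})
\]
the \emph{type} of $x$ and write $m(t)=m$. Conversely, if $u_i\in[S_i]^{k_i}$ for $N\le i<m$ and $y\in[S_m]^\omega$, then $u_N\cup\dots\cup u_{m-1}\cup y$ is a member of $[\lambda]^{\omega\text{-bd}}$ of type $t$. The set $T$ of all types consists of finite sequences of natural numbers and is countable. We show that on a set in $F_N$ the color of $x$ depends only on its type.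

A type with $m=N$ involves a single cardinal and is handled by Lemma~\ref{lem:uniform} directly. The method first becomes visible with two cardinals.

\begin{example}\label{ex:two}
Let $N=0$ and $t=(1;1)$. Sets of type $t$ have the form $\{\alpha\}\cup y$ with $\alpha\in S_0$ and $y\in[S_1]^\omega$. Let $c(\alpha,y)<\mu<\kappa_0$ be the color. We want clubs $C_0\subseteq\kappa_0$ and $C_1\subseteq\kappa_1$ such that $c$ is constant on $(C_0\cap S_0)\times[C_1\cap S_1]^\omega$.

\emph{Top first.} Treat $\alpha$ as a parameter. There are $\kappa_0<\kappa_1$ parameters, so Lemma~\ref{lem:uniform} at $\kappa_1$, applied to $P(y)=\langle c(\alpha,y):\alpha\in S_0\rangle$, gives one club $C_1$ and a function $e^1:S_0\to\mu$ with $c(\alpha,y)=e^1(\alpha)$ for \emph{all} $\alpha\in S_0$ and all $y\in[C_1\cap S_1]^\omega$. The variable $y$ has disappeared. Now $e^1$ is a coloring of points of $S_0$ with $\mu<\kappa_0$ colors, and Lemma~\ref{lem:uniform} at $\kappa_0$ makes it constant on some $C_0\cap S_0$.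

\emph{The order matters.} Fix a surjection $\pi:S_1\to\kappa_0$, and let $c(\alpha,y)=0$ if $\alpha<\pi(\min y)$ and $c(\alpha,y)=1$ otherwise. One cannot eliminate $\alpha$ first, uniformly in $y$: for $\alpha<\alpha'$ in $S_0$, any $y$ with $\pi(\min y)=\alpha'$ has $c(\alpha,y)=0$ and $c(\alpha',y)=1$. Starting from the top, $\pi$ takes $\kappa_0<\kappa_1$ values, so it has a constant value $\delta<\kappa_0$ on some $C_1\cap S_1$. Then $e^1(\alpha)=0$ exactly for $\alpha<\delta$, and $c$ has the constant value $1$ once we take $C_0=\kappa_0\setminus\delta$.
\end{example}

The general case repeats the first half of the example, descending from $\kappa_m$ to $\kappa_N$. At each stage the parameters are the finitely many points in lower blocks, and there are fewer of them than the cardinal at which we work.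

\begin{lemma}\label{lem:type}
Let $\mu<\kappa_N$, let $c:[\lambda]^{\omega\text{-bd}}\to\mu$, and let $t=(m;k_N,\dots,k_{m-1})\in T$. There are clubs $C_i$ of $\kappa_i$ with $C_i\subseteq(\kappa_{i-1},\kappa_i)$, for $N\le i\le m$, such that $c$ is constant on the sets $x\subseteq\bigcup_{N\le i\le m}(C_i\cap S_i)$ of type $t$.
\end{lemma}

\begin{proof}
For $N\le i\le m$ let $Z_i=\prod_{N\le j<i}[S_j]^{k_j}$, and for $s\in Z_i$ let $\bigcup s$ be the union of the coordinates of $s$. The set $Z_N$ is a singleton, whose element is the empty sequence. For $i>N$ the set $Z_i$ injects into a finite power of $\kappa_{i-1}$, so it is well-orderable and $|Z_i|\le\kappa_{i-1}<\kappa_i$. We identify $Z_{i+1}$ with $Z_i\times[S_i]^{k_i}$. For $i=m,m-1,\dots,N$ we find a club $C_i$ and a function $e^i:Z_i\to\mu$ such that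
\begin{equation}\label{eq:inv}
c\Bigl(\bigcup s\cup u_i\cup\dots\cup u_{m-1}\cup y\Bigr)=e^i(s)
\end{equation}
for all $s\in Z_i$, all $u_j\in[C_j\cap S_j]^{k_j}$ with $i\le j<m$, and all $y\in[C_m\cap S_m]^\omega$. Lemma~\ref{lem:uniform} is always applied at $\kappa_i$ with $Z=Z_i$ and $\beta=\kappa_{i-1}+1$, so that $S^{\kappa_i}\setminus\beta=S_i$; the hypothesis $\mu<\kappa_i$ holds because $\mu<\kappa_N\le\kappa_i$.

For $i=m$, apply the lemma with $\varepsilon=\omega$ to $P(y)(s)=c(\bigcup s\cup y)$. It gives $C_m$ and $e^m$ satisfying \eqref{eq:inv}.

Suppose that $N\le i<m$ and that $e^{i+1}:Z_i\times[S_i]^{k_i}\to\mu$ has been found. If $k_i=0$, let $C_i=(\kappa_{i-1},\kappa_i)$ and $e^i(s)=e^{i+1}(s,\emptyset)$. If $k_i\ge1$, apply the lemma with $\varepsilon=k_i$ to $P(u)(s)=e^{i+1}(s,u)$ to obtain $C_i$ and $e^i$. In both cases $e^{i+1}(s,u)=e^i(s)$ for all $s\in Z_i$ and $u\in[C_i\cap S_i]^{k_i}$. Since \eqref{eq:inv} for $i+1$ says that the left side of \eqref{eq:inv} for $i$ equals $e^{i+1}(s,u_i)$, we get \eqref{eq:inv} for $i$.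

Finally, a set $x\subseteq\bigcup_{N\le i\le m}(C_i\cap S_i)$ of type $t$ is $u_N\cup\dots\cup u_{m-1}\cup y$ with $u_j=x\cap S_j\in[C_j\cap S_j]^{k_j}$ and $y=x\cap S_m\in[C_m\cap S_m]^\omega$. By \eqref{eq:inv} for $i=N$, its color is the unique value of $e^N$.
\end{proof}

\subsection{Proof of Theorem~\ref{thm:ZF}}

\begin{proof}[Proof of (1)]
Each $U_{\kappa_n}$ is a $\kappa_n$-complete filter by Lemma~\ref{lem:complete}. So $F_N$ contains $\lambda$ and is closed under supersets, and if $A_\xi\in F_N$ for $\xi<\nu<\kappa_N$, then for $n\ge N$ the set $\bigcap_\xi A_\xi\cap\kappa_n$ is an intersection of $\nu<\kappa_n$ members of $U_{\kappa_n}$. If $A\in F_N$, then $|A|\ge\kappa_n$ for all $n\ge N$, so $|A|=\lambda$; in particular $\emptyset\notin F_N$.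
\end{proof}

\begin{proof}[Proof of (2)]
Let $c:[\lambda]^{\omega\text{-bd}}\to\mu$ with $\mu<\kappa_N$. Lemma~\ref{lem:type} treats one type, and we need clubs for all types at once. A sequence $\langle C_i:N\le i\le m\rangle$ as in that lemma is coded by the subset $D=\bigcup_iC_i$ of $\lambda$, since $C_i=D\cap(\kappa_{i-1},\kappa_i)$. As $T$ is countable, $\mathsf{AC}_\omega(\mathcal P(\lambda))$ lets us choose such clubs $C^t_i$, $N\le i\le m(t)$, for all $t\in T$. Let $e_t<\mu$ be the constant color for the type $t$; it is determined by the chosen clubs, because the sets $C^t_i\cap S_i$ are infinite and so their union has a subset of type $t$.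

For $n\ge N$ let $C_n=\bigcap\{C^t_n:t\in T,\ m(t)\ge n\}$. This is an intersection of a given countable sequence of clubs of $\kappa_n$, so it is club in $\kappa_n$, and $C_n\subseteq(\kappa_{n-1},\kappa_n)$. Let $A=\bigcup_{n\ge N}(C_n\cap S_n)$. Then $A\cap\kappa_n\supseteq C_n\cap S^{\kappa_n}$ for $n\geq N$, so $A\in F_N$. If $x\in[A]^{\omega\text{-bd}}$ has type $t$, then $x\cap S_i\subseteq C_i\subseteq C^t_i$ for $N\le i\le m(t)$, so $c(x)=e_t$. Hence $c''[A]^{\omega\text{-bd}}\subseteq\{e_t:t\in T\}$ is countable.
\end{proof}

Part (2) does not apply to a coloring with $\lambda$ colors, but to omit a color we need not see all of them. It suffices to group the colors into more than countably many, but fewer than $\kappa_N$, classes.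

\begin{proof}[Proof of (3)]
Let $N\ge1$, so that $\omega_1\le\kappa_0<\kappa_N$; this inequality is the only use of $N\ge1$. Let $c:[\lambda]^{\omega\text{-bd}}\to\lambda$, and fix $h:\lambda\to\omega_1$ with all fibers of size $\lambda$. By (2), applied to $h\circ c$ with $\mu=\omega_1$, there is $A\in F_N$ such that $(h\circ c)''[A]^{\omega\text{-bd}}$ is countable. Take $\xi<\omega_1$ outside this set. Then $h^{-1}(\xi)$ has size $\lambda$ and is disjoint from $c''[A]^{\omega\text{-bd}}$. Together with (1), this shows that $F_N$ is a Magidor filter.
\end{proof}

Countable choice was used twice: in Lemma~\ref{lem:club}, to pick a cofinal $\omega$-sequence below each of countably many points, and in (2), to pick clubs for the countably many types.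

\begin{proof}[Proof of Corollary~\ref{cor:sharp}]
Let $c_0:[\lambda]^{\omega\text{-bd}}\to\omega$ be the coloring of Theorem~\ref{thm:limits}(2).

(1) The coloring $c_0$ has $\omega<\kappa_N$ colors and takes all of them on every $A\in F_N$, since $|A|=\lambda$.

(2) If $2\le\nu\le\omega$, the composition of $c_0$ with a surjection $\omega\to\nu$ takes all $\nu$ colors on every $A\in[\lambda]^\lambda$. Let $\omega_1\le\nu\le\lambda$ and $c:[\lambda]^{\omega\text{-bd}}\to\nu$. Fix a surjection $h:\nu\to\omega_1$ and apply Theorem~\ref{thm:ZF}(2), with $N=1$ and $\mu=\omega_1<\kappa_1$, to $h\circ c$. On the resulting set $A$, of size $\lambda$, the coloring $h\circ c$ omits some $\xi<\omega_1$, so $c$ omits every color in the nonempty set $h^{-1}(\xi)$.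

(3) Given $\nu<\lambda$, take $N\ge1$ with $\nu\le\kappa_N$; then $F_N$ is a $\nu$-complete Magidor filter. The negative statement is Theorem~\ref{thm:limits}(3).
\end{proof}

The filters $F_N$ increase with $N$, but passing to their union loses even countable completeness: $\lambda\setminus\kappa_n\in F_{n+1}$ and $\bigcap_n(\lambda\setminus\kappa_n)=\emptyset$.

\section{Determinacy: proof of Theorem~\ref{thm:main}}\label{sec:AD}

The principle of dependent choices $\mathsf{DC}$ states that if $R$ is a relation on a nonempty set $X$ and every $a\in X$ has some $b\in X$ with $a\mathrel Rb$, then there is a sequence $\langle a_n:n<\omega\rangle$ with $a_n\mathrel Ra_{n+1}$ for all $n$. It implies $\mathsf{AC}_\omega$, the existence of a choice function for every countable family of nonempty sets. The class $L(\mathbb R)$ is the least transitive model of $\mathsf{ZF}$ that contains all ordinals and all reals. A \emph{prewellordering} of $\mathbb R$ is a relation of the form $\{(r,r'):\varphi(r)\le\varphi(r')\}$ for a surjection $\varphi$ of $\mathbb R$ onto an ordinal, which is its \emph{length}, and $\boldsymbol\delta^1_n$ is the supremum of the lengths of the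 $\boldsymbol\Delta^1_n$ prewellorderings of $\mathbb R$. Finally, $\varepsilon_0=\sup\{\omega,\omega^\omega,\omega^{\omega^\omega},\dots\}$ in ordinal exponentiation, a countable limit ordinal. We use three published results, the third only for the value $\aleph_{\varepsilon_0}$.

\begin{itemize}
\item[(K)] $\mathsf{ZF}+\mathsf{AD}+V=L(\mathbb R)$ proves $\mathsf{DC}$ (Kechris \cite{K}).
\item[(KKMW)] $\mathsf{ZF}+\mathsf{AD}+\mathsf{DC}$ proves that the strong partition cardinals are unbounded in $\Theta$ (Kechris, Kleinberg, Moschovakis and Woodin \cite{KKMW}).
\item[(J)] $\mathsf{ZF}+\mathsf{AD}+\mathsf{DC}$ proves that every $\boldsymbol\delta^1_{2n+1}$ is a strong partition cardinal and that $\sup_n\boldsymbol\delta^1_n=\aleph_{\varepsilon_0}$ (Jackson \cite{J}).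
\end{itemize}

\begin{lemma}\label{lem:limit}
Assume $\mathsf{AC}_\omega$. If $\kappa_0<\kappa_1<\cdots$ are strong partition cardinals below $\Theta$, then $\lambda=\sup_n\kappa_n$ is a singular cardinal below $\Theta$ that carries a Magidor filter.
\end{lemma}

\begin{proof}
By $\mathsf{AC}_\omega$ choose surjections $f_n:\mathbb R\to\kappa_n$. The map $(n,r)\mapsto f_n(r)$ sends $\omega\times\mathbb R$ onto $\lambda$, and $(n,r)\mapsto n^\frown r$ is a bijection between $\omega\times\omega^\omega$ and $\omega^\omega$. So $\lambda$ is a surjective image of $\mathbb R$, whence $\lambda\ne\Theta$; since $\lambda\le\Theta$, we get $\lambda<\Theta$. Lemma~\ref{lem:regular} with $\theta=\kappa_n$ gives $\kappa_n\to(\kappa_n)^{\theta^*}_2$, and $\mathsf{AC}_\omega(\mathcal P(\lambda))$ is a special case of $\mathsf{AC}_\omega$. By Theorem~\ref{thm:ZF}(3), $F_1$ is a Magidor filter over the singular cardinal $\lambda$.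
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Work in $\mathsf{ZF}+\mathsf{AD}+\mathsf{DC}$, so $\mathsf{AC}_\omega$ holds. Let $\nu<\Theta$. By (KKMW) we may let $\kappa_0$ be the least strong partition cardinal above $\nu$ and $\kappa_{n+1}$ the least one above $\kappa_n$, and all $\kappa_n$ are below $\Theta$. Lemma~\ref{lem:limit} applies, and $\nu<\sup_n\kappa_n<\Theta$.

For the second statement, note that the sequence $\langle\boldsymbol\delta^1_n\rangle$ is weakly increasing, because $\boldsymbol\Delta^1_n\subseteq\boldsymbol\Delta^1_{n+1}$, and that $\boldsymbol\delta^1_n\le\Theta$, because lengths of prewellorderings of $\mathbb R$ are surjective images of $\mathbb R$. With (J) this gives $\sup_n\boldsymbol\delta^1_{2n+1}=\aleph_{\varepsilon_0}\le\Theta$. Each $\boldsymbol\delta^1_{2n+1}$ is regular by (J) and Lemma~\ref{lem:regular}, while $\aleph_{\varepsilon_0}$ is uncountable of cofinality $\omega$; so $\boldsymbol\delta^1_{2n+1}<\aleph_{\varepsilon_0}\le\Theta$. The distinct values of $\boldsymbol\delta^1_{2n+1}$ therefore form a strictly increasing $\omega$-sequence of strong partition cardinals below $\Theta$ with supremum $\aleph_{\varepsilon_0}$,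 and Lemma~\ref{lem:limit} applies again.

For the consistency statement, work in $\mathsf{ZF}+\mathsf{AD}$. Then $L(\mathbb R)$ satisfies $\mathsf{AD}$: if $X\subseteq\omega^\omega$ lies in $L(\mathbb R)$, a winning strategy for the game with payoff set $X$ is coded by a real, so it lies in $L(\mathbb R)$, and it is winning there because $L(\mathbb R)$ has the same plays. Since $L(\mathbb R)$ also satisfies $\mathsf{ZF}+V=L(\mathbb R)$, it satisfies $\mathsf{DC}$ by (K). Hence $\mathsf{ZF}+\mathsf{AD}+\mathsf{DC}$ is equiconsistent with $\mathsf{ZF}+\mathsf{AD}$, and by the first part it proves that some singular $\lambda<\Theta$ carries a Magidor filter.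
\end{proof}

\begin{thebibliography}{9}

\bibitem{BG}
Omer Ben-Neria and Shimon Garti, \emph{Jonsson and Magidor filters}, arXiv:2503.13744 (2025).

\bibitem{J}
Jackson, \emph{AD and the projective ordinals}, Cabal Seminar 81--85, Lecture Notes in Math. 1333 (1988).

\bibitem{K}
Kechris, \emph{The axiom of determinacy implies dependent choices in $L(\mathbb R)$}, J. Symbolic Logic 49 (1984).

\bibitem{KKMW}
Kechris, Kleinberg, Moschovakis and Woodin, \emph{The axiom of determinacy, strong partition properties and nonsingular measures}, Cabal Seminar 77--79, Lecture Notes in Math. 839 (1981).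

\end{thebibliography}
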